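\title{Differential fields of densely defined real-analytic functions are NIP}

\begin{abstract}
Let $\mathcal{R}$ be the differential ring of real-analytic functions on dense open subsets of $\mathbb{R}$, two functions being identified when they agree on a dense open set. For each maximal ideal $\mathfrak{m}$ the quotient $\mathcal{R}/\mathfrak{m}$ is a differential field on which the functions definable in $\mathbb{R}_{\mathrm{an}}$ act by composition. We show that the theory of $\mathcal{R}/\mathfrak{m}$ in the language of differential rings together with the language of $\mathbb{R}_{\mathrm{an}}$ is NIP for every $\mathfrak{m}$ and does not depend on $\mathfrak{m}$. It is the theory of models of $\operatorname{Th}(\mathbb{R}_{\mathrm{an}})$ with a generic compatible derivation. Every formula is equivalent to a formula of $\mathbb{R}_{\mathrm{an}}$ in the variables and finitely many of their derivatives; the theory is distal and not strong, and we give a bound with sharp exponent for the number of types over finite sets.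
\end{abstract}

\section{The question and the answer}\label{sec:intro}

Consider real-analytic functions $g\colon\operatorname{dom}g\to\mathbb{R}$ whose domain is a dense open subset of $\mathbb{R}$, not necessarily connected, and identify two of them if they agree on some dense open set. A finite intersection of dense open sets is dense and open, so this is an equivalence relation, and the classes form a ring $\mathcal{R}$ with the derivation $D=d/dx$. The functions $1/x$, $\tan x$, $|x|$ and the indicator function of an interval all define elements of $\mathcal{R}$. This ring is the real analogue of the ring of meromorphic functions on dense open subsets of $\mathbb{C}$ modulo agreement on dense open sets.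

Let $\mathfrak{m}$ be a maximal ideal of $\mathcal{R}$, let $K_{\mathfrak{m}}=\mathcal{R}/\mathfrak{m}$, and write $[g]$ for the image of $g$ in $K_{\mathfrak{m}}$. The ideal $\mathfrak{m}$ is closed under $D$, so $K_{\mathfrak{m}}$ is a differential field; we call its derivation $\delta$. It carries more structure. A \emph{restricted analytic function} is a function $\mathbb{R}^n\to\mathbb{R}$ that vanishes outside the unit cube $[0,1]^n$ and agrees on the cube with a function that is real-analytic on a neighborhood of it. The structure $\mathbb{R}_{\mathrm{an}}$ is the ordered field of reals expanded by all restricted analytic functions. It is \emph{o-minimal}: every definable subset of the line is a finite union of points and open intervals. If $f\colon\mathbb{R}^n\to\mathbb{R}$ is definable in $\mathbb{R}_{\mathrm{an}}$ and $g_1,\dots,g_n\in\mathcal{R}$, then $x\mapsto f(g_1(x),\dots,g_n(x))$ is analytic on a dense open set, and its class modulo $\mathfrak{m}$ depends only on $[g_1],\dots,[g_n]$. (These assertions are proved in Section~\ref{sec:los}.) So every definable function acts on $K_{\mathfrak{m}}$. This interprets the function symbols of $\mathbb{R}_{\mathrm{an}}$, and the order is interpreted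 through its characteristic function: $\alpha<\beta$ means $\chi_{<}(\alpha,\beta)=1$. Let $T_{\mathfrak{m}}$ be the complete theory of $K_{\mathfrak{m}}$ in the union of the language of differential rings and the language of $\mathbb{R}_{\mathrm{an}}$.

A formula $\varphi(x;y)$, with $x$ and $y$ finite tuples of variables, has the \emph{independence property} in a complete theory if some model contains tuples $a_i$ ($i\in\mathbb{N}$) and $b_S$ ($S\subseteq\mathbb{N}$) such that $\varphi(a_i;b_S)$ holds exactly when $i\in S$. By compactness it is enough to find, for each $N$, such tuples for $i<N$ and $S\subseteq\{0,\dots,N-1\}$. A theory is \emph{NIP} if no formula has the independence property. Thus NIP forbids definable families of sets that cut out all subsets of arbitrarily large finite sets. Hanson \cite{Hanson} asks whether the theory of $K_{\mathfrak{m}}$ in this language is model-theoretically tame, and whether it is NIP. We treat the question in the following form, in which $T_{\mathfrak{m}}$ is not assumed to be independent of $\mathfrak{m}$.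

\medskip
\noindent\textbf{Problem.} For which maximal ideals $\mathfrak{m}$ of $\mathcal{R}$ is $T_{\mathfrak{m}}$ NIP?
\medskip

Without the derivation, $K_{\mathfrak{m}}$ behaves like an ultrapower of $\mathbb{R}_{\mathrm{an}}$ and is o-minimal (Theorem~\ref{thm:los}). The derivation destroys o-minimality, because the constants are dense and codense in $K_{\mathfrak{m}}$ (Example~\ref{ex:riccati}). There is also a concrete danger. The unrestricted sine acts on $K_{\mathfrak{m}}$ as well, and adding it to the language produces the independence property (Remark~\ref{rem:sine}); since the class of $\sin x$ lies in $K_{\mathfrak{m}}$ and satisfies $\delta^2a=-a$, one may fear that $\delta$ recovers global information of this kind. The reason to expect tameness nevertheless is that an element of $\mathcal{R}$ can be prescribed independently on disjoint short intervals, and on a short interval a function can stay close to a given value while its derivatives take any values we like. So $a,\delta a,\delta^2a,\dots$ should behave like independent coordinates, and a formula should say about $a$ only what an o-minimal formula says about finitely many of them. This suggests NIP, and it also suggests that a single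 element has infinitely many degrees of freedom. Both guesses are correct.

\begin{theorem}\label{thm:main}
For every maximal ideal $\mathfrak{m}$ of $\mathcal{R}$ the theory $T_{\mathfrak{m}}$ is NIP, and $T_{\mathfrak{m}}$ is the same theory for all $\mathfrak{m}$. This theory is distal. It is not strong, and hence neither strongly dependent nor dp-minimal. The same holds when $\mathbb{R}_{\mathrm{an}}$ is replaced by any structure $\widetilde{\mathbb{R}}$ with the properties \textup{(O1)--(O3)} of Section~\ref{sec:omin}, for example by $\mathbb{R}_{\mathrm{an,exp}}$.
\end{theorem}

The terms in the second and third sentences are recalled in Section~\ref{sec:tame}. The proof has an analytic half and a model-theoretic half, which meet in an explicit theory $T_G$: the theory of $\widetilde{\mathbb{R}}$, a chain rule, and a scheme saying that definable differential equations have solutions. Theorem~\ref{thm:model} shows that every $K_{\mathfrak{m}}$ is a model of $T_G$, by solving differential equations on short intervals and gluing. Theorem~\ref{thm:qe} shows that $T_G$ is complete, eliminates quantifiers, and reduces every formula to an o-minimal formula in $x,\delta x,\dots,\delta^kx$. Theorem~\ref{thm:main}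 and a count of types with sharp exponent (Theorem~\ref{thm:vc}) follow from this normal form.

\section{O-minimal preliminaries}\label{sec:omin}

\subsection*{The structure $\widetilde{\mathbb{R}}$}
Throughout, $\widetilde{\mathbb{R}}$ is a structure on $\mathbb{R}$, in a language $L_0$ containing the language of ordered rings, with the following properties.
\begin{enumerate}
\item[(O1)] $\widetilde{\mathbb{R}}$ is an o-minimal expansion of the ordered field of reals.
\item[(O2)] Every restricted analytic function is $\emptyset$-definable in $\widetilde{\mathbb{R}}$.
\item[(O3)] If $V\subseteq\mathbb{R}^n$ is nonempty and open and $f\colon V\to\mathbb{R}$ is definable, then $f$ is real-analytic on some nonempty open subset of $V$.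
\end{enumerate}
For $\mathbb{R}_{\mathrm{an}}$, (O2) holds by definition and (O3) follows from analytic cell decomposition \cite{vdDM96}. For $\mathbb{R}_{\mathrm{an,exp}}$, the expansion of $\mathbb{R}_{\mathrm{an}}$ by the exponential function, (O1) and (O3) are due to van den Dries and Miller \cite{vdDM94} and van den Dries, Macintyre and Marker \cite{vdDMM94}. All results below are proved for $\widetilde{\mathbb{R}}$, and $T_{\mathfrak{m}}$ denotes the theory of $K_{\mathfrak{m}}$ in $L_0\cup\{\delta\}$, with relation symbols interpreted through their characteristic functions.

Two consequences of (O2) are used constantly. Every real $r$ is $\emptyset$-definable, as the value at $0$ of the restriction of the constant function $r$; so in $\widetilde{\mathbb{R}}$ definable and $\emptyset$-definable mean the same. And if $g$ is analytic on a neighborhood of a compact interval $J=[p,q]$, then $g|_J$ is definable, because $t\mapsto g(p+(q-p)t)$ is analytic on a neighborhood of $[0,1]$. The three properties work in a cycle: (O2) makes an element of $\mathcal{R}$ definable on compact intervals, (O1) controls what is then defined from it, and (O3) leads back from definable functions to analytic ones.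

\subsection*{A language with Skolem functions}
To compare truth in $K_{\mathfrak{m}}$ with pointwise truth in $\mathbb{R}$ we have to handle existential quantifiers, and a witness in $K_{\mathfrak{m}}$ must be an analytic function, not just a pointwise choice of reals. The remedy is to name every definable function, so that witnesses become terms.

Let $L$ consist of one function symbol for each definable function $\mathbb{R}^n\to\mathbb{R}$, $n\ge0$; the $0$-ary symbols name the reals. Let $T$ be the complete $L$-theory of $\mathbb{R}$, and $L^\delta=L\cup\{\delta\}$. We write $x<y$ for $\chi_<(x,y)=1$, and translate the other relation symbols of $L_0$ in the same way, so that every $L_0$-formula becomes an $L$-formula. A composite of definable functions is definable, so every $L$-term is $T$-equivalent to a single $L$-symbol. Recall \emph{definable choice}, which holds in o-minimal expansions of the real field: for every formula $\varphi(x,y)$ with $y$ a single variable there is a definable function $F$ on $\mathbb{R}^{|x|}$ with $\exists y\,\varphi(x,y)\to\varphi(x,F(x))$. In a model $M\models T$, the definable closure $\operatorname{dcl}(S)$ of $S\subseteq M$ is the set of $e\in M$ such that $\{e\}$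 is $L$-definable with parameters from $S$.

\begin{lemma}\label{lem:T}
The theory $T$ has quantifier elimination and is axiomatized by universal sentences. If $M\models T$, then every $L$-substructure of $M$ is an elementary substructure, and for $S\subseteq M$ the set $\operatorname{dcl}(S)$ consists of the elements $h(w)$ with $h$ an $L$-symbol and $w$ a finite tuple from $S$.
\end{lemma}

\begin{proof}
A formula $\varphi(x)$ is $T$-equivalent to $\chi_\varphi(x)=1$, where $\chi_\varphi$ is the symbol for the characteristic function of the set defined by $\varphi$. Let $A$ be a substructure of $M\models T$. If $M\models\exists y\,\varphi(c,y)$ with $c$ from $A$, then $M\models\varphi(c,F(c))$ for the $L$-symbol $F$ given by definable choice, and $F(c)\in A$. By the Tarski--Vaught test $A\preceq M$. A structure that satisfies the universal consequences of $T$ embeds into a model of $T$, so it is itself a model of $T$. Finally, the elements $h(w)$ lie in $\operatorname{dcl}(S)$ and form an $L$-substructure containing $S$; being elementary, this substructure contains $\operatorname{dcl}(S)$.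
\end{proof}

\subsection*{Independence and interior}
A model $M\models T$ is an o-minimal expansion of a real closed field; $M^n$ carries the product of the order topology, and $M^0$ is a point. A tuple $w=(w_1,\dots,w_n)$ is \emph{independent over} $A\subseteq M$ if no $w_i$ lies in $\operatorname{dcl}(A\cup\{w_j:j\ne i\})$. We use three textbook facts.
\begin{enumerate}
\item[(F1)] The operator $\operatorname{dcl}$ has the exchange property. Hence $w$ is independent over $A$ as soon as $w_i\notin\operatorname{dcl}(A\cup\{w_1,\dots,w_{i-1}\})$ for every $i$, and if $w'$ is a maximal subtuple of $w$ that is independent over $\emptyset$, then all entries of $w$ lie in $\operatorname{dcl}(w')$.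
\item[(F2)] If a subset of $M^n$ is definable with parameters from $A$ and contains a tuple independent over $A$, then it has nonempty interior.
\item[(F3)] A definable set $X\subseteq M^n$ has dimension $n$ if and only if it has nonempty interior. If $E\subseteq M^n\times M$ is definable with projection $J$ to the last coordinate and every fiber $E_x$, $x\in J$, has dimension $d$, then $\dim E=d+\dim J$.
\end{enumerate}

Definable functions need not be differentiable everywhere, so the chain rule has to be stated on the right set. For an $n$-ary $L$-symbol $f$ let $V_f$ be the set of points of $\mathbb{R}^n$ that have a neighborhood on which $f$ is $C^1$; for $n=0$ let $V_f=\mathbb{R}^0$. The set $V_f$ is open and definable, and we write $V_f$ also for the set defined by the same formula in any $M\models T$. Let $\partial_if$ be the $L$-symbol for the function that equals the $i$-th partial derivative of $f$ on $V_f$ and $0$ elsewhere.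

\begin{lemma}\label{lem:Vf}
If $M\models T$ and $w\in M^n$ is independent over $\emptyset$, then $w\in V_f$ for every $n$-ary $L$-symbol $f$.
\end{lemma}

\begin{proof}
For $n=0$ this is the convention. For $n\ge1$, every open box in $\mathbb{R}^n$ meets $V_f$ by (O3). This is a first-order statement, so $M^n\setminus V_f$ is an $\emptyset$-definable set with empty interior, and by (F2) it does not contain $w$.
\end{proof}

\section{Large open sets and \L o\'s's theorem}\label{sec:los}

Fix a maximal ideal $\mathfrak{m}$ and write $K=K_{\mathfrak{m}}$. In an ultrapower a statement holds if it holds on a set of indices in the ultrafilter. Here the index set is $\mathbb{R}$, but elements of $\mathcal{R}$ do not see nowhere dense sets, so only open sets can serve as truth values. We need two things: that for every formula the open sets on which it holds and on which it fails together fill a dense set, and that $\mathfrak{m}$ chooses one of the two.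

For a tuple $g=(g_1,\dots,g_n)$ of analytic functions on dense open sets let $\operatorname{dom}g$ be the intersection of their domains ($\operatorname{dom}g=\mathbb{R}$ if $n=0$). For an $L$-formula $\varphi(y_1,\dots,y_n)$ put
\[
[\![\varphi(g)]\!]=\operatorname{int}\{x\in\operatorname{dom}g:\ \mathbb{R}\models\varphi(g(x))\}.
\]
Interiors commute with finite intersections, so $[\![(\varphi\wedge\psi)(g)]\!]=[\![\varphi(g)]\!]\cap[\![\psi(g)]\!]$.

\begin{lemma}\label{lem:comp}
Let $g$ be as above.
\begin{enumerate}
\item[(a)] For every $n$-ary $L$-symbol $f$, the function $f\circ g$ is analytic on a dense open subset of $\mathbb{R}$.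
\item[(b)] For every $L$-formula $\varphi$, the open sets $[\![\varphi(g)]\!]$ and $[\![\neg\varphi(g)]\!]$ are disjoint and their union is dense in $\mathbb{R}$.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $U\subseteq\mathbb{R}$ be nonempty and open, and choose a compact interval $J\subseteq U\cap\operatorname{dom}g$ of positive length. By (O2), $g|_J$ is definable. Then $(f\circ g)|_J$ is definable, and by (O3) it is analytic on a nonempty open subset of $\operatorname{int}J$. So the open set of points near which $f\circ g$ is analytic meets $U$, which proves (a). The set $\{x\in J:\mathbb{R}\models\varphi(g(x))\}$ is definable too. By (O1) it is a finite union of points and intervals, so it or its complement in $J$ contains an open interval. Hence one of the two sets in (b) meets $U$; they are disjoint by definition.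
\end{proof}

From now on $f\circ g$ denotes the restriction to the dense open set in (a), an element of $\mathcal{R}$.

For $U\subseteq\mathbb{R}$ open let $\operatorname{ext}U=\mathbb{R}\setminus\overline{U}$. The set $U\cup\operatorname{ext}U$ is dense and open, so the function $e_U$ that is $1$ on $U$ and $0$ on $\operatorname{ext}U$ belongs to $\mathcal{R}$. It is idempotent, so its image in the field $K$ is $0$ or $1$. Call $U$ \emph{large} if $[e_U]=1$.

\begin{lemma}\label{lem:large}
\begin{enumerate}
\item[(a)] Finite intersections and open supersets of large sets are large.
\item[(b)] Dense open sets are large, and $\emptyset$ is not large.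
\item[(c)] If $O$ is an open dense subset of a large set $U$, then $O$ is large.
\item[(d)] If $U,V$ are disjoint open sets with dense union, then exactly one of them is large.
\item[(e)] If $U,U'$ are open and $U\cap Y=U'\cap Y$ for a dense open set $Y$, then $U$ is large if and only if $U'$ is.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) We have $e_{U\cap V}=e_Ue_V$ in $\mathcal{R}$. Indeed, a point of the dense open set $\operatorname{dom}e_U\cap\operatorname{dom}e_V$ lies either in $U\cap V$, where both sides are $1$, or in $\operatorname{ext}U\cup\operatorname{ext}V\subseteq\operatorname{ext}(U\cap V)$, where both sides are $0$. So the intersection of two large sets is large, and if $U\subseteq V$ with $U$ large, then $1=[e_U]=[e_U][e_V]=[e_V]$.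
(b) If $U$ is dense then $e_U=1$ in $\mathcal{R}$, and $e_\emptyset=0$.
(c) Here $\overline{O}=\overline{U}$, so $e_O$ and $e_U$ agree on $O\cup\operatorname{ext}O$.
(d) Since $U\subseteq\operatorname{ext}V$ and $V\subseteq\operatorname{ext}U$, we have $e_U+e_V=1$ on $U\cup V$, so $[e_U]+[e_V]=1$.
(e) By (a) and (b), $U$ is large if and only if $U\cap Y$ is.
\end{proof}

If two tuples $g,g'$ agree on a dense open set $Y$, then $[\![\varphi(g)]\!]\cap Y=[\![\varphi(g')]\!]\cap Y$. By (e), whether $[\![\varphi(g)]\!]$ is large depends only on the classes of the $g_i$ in $\mathcal{R}$. The next lemma shows that the large sets determine $\mathfrak{m}$.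

\begin{lemma}\label{lem:ideal}
For $g\in\mathcal{R}$ we have $g\in\mathfrak{m}$ if and only if $[\![g=0]\!]$ is large.
\end{lemma}

\begin{proof}
Let $Z=[\![g=0]\!]$ and $N=[\![g\ne0]\!]$. If $Z$ is large, then $ge_Z=0$ in $\mathcal{R}$ and $1-e_Z\in\mathfrak{m}$, so $g=g(1-e_Z)\in\mathfrak{m}$. If $Z$ is not large, then $N$ is large by Lemmas~\ref{lem:comp}(b) and~\ref{lem:large}(d). Let $h$ be $1/g$ on $N$ and $0$ on $Z$. Then $h\in\mathcal{R}$, and $gh=e_N$ on the dense open set $N\cup Z$. So $[g][h]=1$ and $g\notin\mathfrak{m}$.
\end{proof}

Thus $[g]=[g']$ exactly when $g$ and $g'$ agree on a large set. If tuples $g,g'$ agree on a large set $U$, then $f\circ g$ and $f\circ g'$ agree on the intersection of $U$ with a dense open set, which is large, and $Dg_i=Dg'_i$ on $U$ because $U$ is open. So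
\[
f^K([g_1],\dots,[g_n])=[f\circ g],\qquad\delta[g]=[Dg]
\]
are well defined and make $K$ an $L^\delta$-structure. The symbols for addition and multiplication are interpreted by the ring operations of $\mathcal{R}/\mathfrak{m}$, and the constant functions form a copy of $\mathbb{R}$ in $K$.

\begin{theorem}[\L o\'s's theorem for $K$]\label{thm:los}
The $L$-structure $K$ is a model of $T$, and for every $L$-formula $\varphi$ and every tuple $g$ from $\mathcal{R}$,
\[
K\models\varphi([g])\iff[\![\varphi(g)]\!]\text{ is large}.
\]
\end{theorem}

\begin{proof}
First let $t$ be an $L$-term, and $t^{\mathbb{R}}$ the function it defines. Then $t^K([g])=[t^{\mathbb{R}}\circ g]$. This is immediate for variables, and if $t=f(t_1,\dots,t_r)$ and $h_i=t_i^{\mathbb{R}}\circ g$, then $t^K([g])=[f\circ h]$ by induction, while $f\circ h$ and $t^{\mathbb{R}}\circ g$ agree on the dense open set where both are defined.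

Let $\varphi$ be an atomic formula $s=t$, and $h_1=s^{\mathbb{R}}\circ g$, $h_2=t^{\mathbb{R}}\circ g$. By Lemma~\ref{lem:ideal}, $K\models\varphi([g])$ if and only if $[\![h_1=h_2]\!]$ is large. This set has the same intersection with $\operatorname{dom}h_1\cap\operatorname{dom}h_2$ as $[\![\varphi(g)]\!]$, so Lemma~\ref{lem:large}(e) gives the claim. The claim passes to conjunctions by Lemma~\ref{lem:large}(a) and to negations by Lemmas~\ref{lem:comp}(b) and~\ref{lem:large}(d). So it holds for quantifier-free formulas.

Let $\forall y\,\theta(y)$ be a universal consequence of $T$, with $\theta$ quantifier-free. For every $g$ the set $[\![\theta(g)]\!]=\operatorname{dom}g$ is large, so $K\models\forall y\,\theta(y)$. By Lemma~\ref{lem:T}, $K\models T$. An arbitrary formula $\varphi$ is $T$-equivalent to a quantifier-free formula $\varphi'$. The equivalence holds in $K$ and in $\mathbb{R}$, so both sides of the claim are unchanged when $\varphi$ is replaced by $\varphi'$.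
\end{proof}

The graph of each $L$-symbol $f$ is defined in $\mathbb{R}$ by an $L_0$-formula. That equivalence is a sentence of $T$, so the same formula defines the graph of $f^K$. Hence the $L^\delta$-theory of $K$ is a definitional expansion of $T_{\mathfrak{m}}$: every $L^\delta$-formula is equivalent in $K$ to an $(L_0\cup\{\delta\})$-formula and conversely.

\begin{example}\label{ex:ideals}
Let $\mathcal{U}$ be a family of nonempty open sets closed under finite intersections. A sum $\sum_ih_i(1-e_{U_i})$ with $U_i\in\mathcal{U}$ vanishes on a nonempty open subset of $\bigcap_iU_i$, so it is not $1$; hence some maximal ideal contains all $1-e_U$, and for it every $U\in\mathcal{U}$ is large. Let $\xi$ be the class of the identity function. For $\mathcal{U}=\{(0,\varepsilon):\varepsilon>0\}$, Theorem~\ref{thm:los} gives $0<\xi<\varepsilon$ for all real $\varepsilon>0$; for $\mathcal{U}=\{(r,\infty):r\in\mathbb{R}\}$ it gives $\xi>r$ for all real $r$. So the theory of $K_{\mathfrak{m}}$ with a name for $\xi$ does depend on $\mathfrak{m}$. Theorem~\ref{thm:main} says that without such a name the dependence disappears.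
\end{example}

\begin{remark}\label{rem:sine}
The restriction to cubes cannot be dropped. The function $\sin\circ\, g$ is analytic on $\operatorname{dom}g$, and by Lemma~\ref{lem:ideal} the rule $\sin[g]=[\sin\circ\, g]$ is well defined on $K$ and extends the real sine. Let $\varphi(x;y)$ be $\exists z\,(xz=y\wedge\sin(\pi z)=0)$. If $p_0,\dots,p_{N-1}$ are distinct primes and $b_S=\prod_{i\in S}p_i$, then the only candidate for $z$ is the real number $b_S/p_i$, so $\varphi(p_i;b_S)$ holds exactly when $i\in S$. Thus $K$ expanded by the global sine is not NIP, even without $\delta$.
\end{remark}

\section{Solving differential equations by gluing}\label{sec:glue}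

Since domains need only be dense, local constructions can be assembled into an element of $\mathcal{R}$ with no compatibility conditions.

\begin{lemma}[Gluing]\label{lem:glue}
Let $W$ be a large open set, and let $\mathcal{P}$ be a set of pairs $(I,a_I)$, where $I\subseteq W$ is a nonempty open interval and $a_I\colon I\to\mathbb{R}$ is analytic. Suppose that every nonempty open set $W_0\subseteq W$ contains $I$ for some $(I,a_I)\in\mathcal{P}$. Then there are $a\in\mathcal{R}$ and a subset $\mathcal{P}_0\subseteq\mathcal{P}$ such that $a|_I=a_I$ for all $(I,a_I)\in\mathcal{P}_0$ and the union $O$ of the intervals occurring in $\mathcal{P}_0$ is large.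
\end{lemma}

\begin{proof}
By Zorn's lemma there is a maximal $\mathcal{P}_0\subseteq\mathcal{P}$ in which distinct pairs have disjoint intervals. If $W\setminus\overline{O}$ were nonempty, it would contain a further interval from $\mathcal{P}$, against maximality. So $O$ is dense in $W$, and it is large by Lemma~\ref{lem:large}(c). Let $a$ be $a_I$ on $I$ for $(I,a_I)\in\mathcal{P}_0$, and $0$ on $\operatorname{ext}W$. The closure of its domain $O\cup\operatorname{ext}W$ contains the dense set $W\cup\operatorname{ext}W$, so $a\in\mathcal{R}$.
\end{proof}

The main idea is already visible for an equation of order one.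

\begin{example}\label{ex:riccati}
Let $\beta<\gamma$ in $K$. We find $\alpha\in K$ with $\beta<\alpha<\gamma$ and $\delta\alpha=\alpha^2$. Write $\beta=[g]$, $\gamma=[h]$. By Theorem~\ref{thm:los} the set $W=[\![g<h]\!]$ is large. No solution of $a'=a^2$ has any reason to stay between $g$ and $h$ on a whole component of $W$, but this is not needed. Given a nonempty open $W_0\subseteq W$, pick $x^*\in W_0$ and a real $r$ with $g(x^*)<r<h(x^*)$. The function
\[
a(x)=\frac{r}{1-r(x-x^*)}
\]
is analytic near $x^*$, and $a(x^*)=r$, $a'=r^2/(1-r(x-x^*))^2=a^2$. By continuity $g<a<h$ on some open interval $I$ with $x^*\in I\subseteq W_0$. Lemma~\ref{lem:glue} glues such pieces to an $a\in\mathcal{R}$ with $g<a<h$ and $Da=a^2$ on a large set, and $\alpha=[a]$ works by Theorem~\ref{thm:los}.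

With the local solutions $r$ and $r+(x-x^*)$ instead, the same argument puts elements with derivative $0$ and elements with derivative $1$ in every interval of $K$. So the definable set $\{\alpha:\delta\alpha=0\}$ is dense and codense, $(K,\delta)$ is not o-minimal, and $\delta$ is discontinuous at every point.
\end{example}

What made the example work is that the condition on $\alpha$ itself was open, so that it persisted near $x^*$, while the condition on the top derivative was an equation that could be solved. The second axiom scheme below says this for arbitrary definable conditions. For a finite tuple $x$ write $j_kx=(x,\delta x,\dots,\delta^kx)$, with $\delta$ applied coordinatewise; this \emph{jet} is a tuple of length $(k+1)|x|$.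

\begin{definition}\label{def:TG}
The $L^\delta$-theory $T_G$ consists of $T$ and the following schemes.
\begin{enumerate}
\item[(C)] \emph{Compatibility.} For each $L$-symbol $f$: if $u\in V_f$, then $\delta f(u)=\sum_i\partial_if(u)\,\delta u_i$.
\item[(G)] \emph{Genericity.} For each $n\ge0$ and each $L$-formula $A(u_0,\dots,u_n,y)$, with single variables $u_i$ and a tuple $y$: for all $b$, if the projection
\[
\pi(A_b)=\{(u_0,\dots,u_{n-1}):\exists u_n\,A(u_0,\dots,u_n,b)\}
\]
of $A_b=\{u:A(u,b)\}$ has nonempty interior, then there is an element $a$ with $j_na\in A_b$.
\end{enumerate}
\end{definition}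

For addition and multiplication $V_f$ is the whole plane, so (C) says in particular that $\delta$ is a derivation; for $0$-ary symbols it says that $\delta r=0$ for every real $r$. Having nonempty interior is expressed by an $L$-formula in $b$, so (G) is first-order. For $n=0$ the hypothesis of (G) means $A_b\ne\emptyset$, and the axiom holds trivially. For $n\ge1$ the hypothesis cannot be weakened to $A_b\ne\emptyset$: if $A=\{(0,1)\}$, then $j_1a\in A$ would give $\delta0=1$. Example~\ref{ex:riccati} is the instance $n=1$, $A_b=\{(u_0,u_1):\beta<u_0<\gamma,\ u_1=u_0^2\}$. The theory $T_G$ is the theory $T^\delta_g$ of Fornasiero and Kaplan \cite{FK}; everything we need about it is proved below.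

\begin{theorem}\label{thm:model}
For every maximal ideal $\mathfrak{m}$ of $\mathcal{R}$, the $L^\delta$-structure $K_{\mathfrak{m}}$ is a model of $T_G$.
\end{theorem}

\begin{proof}
By Theorem~\ref{thm:los}, $K\models T$.

\emph{Axioms \textup{(C)}.} Let $[g]\in V_f$ in $K$. Then $W=[\![g\in V_f]\!]$ is large, and so is the intersection $W'$ of $W$ with the domains of $f\circ g$ and of all $\partial_if\circ g$. For $x\in W'$ the function $f$ is $C^1$ near $g(x)$, so the ordinary chain rule gives $D(f\circ g)(x)=\sum_i\partial_if(g(x))\,Dg_i(x)$. The two sides of (C) are therefore represented by functions that agree on the large set $W'$.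

\emph{Axioms \textup{(G)}.} Let $n\ge1$, let $b=[g]$, and suppose that $\pi(A_b)$ has nonempty interior. Let $\psi(y)$ be the $L$-formula expressing this. By Theorem~\ref{thm:los} the set $W=[\![\psi(g)]\!]$ is large, and for each $x\in W$ the set $\pi(A_{g(x)})\subseteq\mathbb{R}^n$ has nonempty interior. In contrast with Example~\ref{ex:riccati}, $A$ is not given as a differential equation, and it varies with $x$ through $g$. We first turn it into an equation. By definable choice there is an $L$-symbol $F(u,y)$, $u=(u_0,\dots,u_{n-1})$, such that in $\mathbb{R}$
\begin{equation}\label{eq:choice}
u\in\pi(A_y)\ \Longrightarrow\ (u,F(u,y))\in A_y.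
\end{equation}
It remains to find a region where the right-hand side $F(u,g(x))$ is analytic jointly in $(u,x)$ and the hypothesis of \eqref{eq:choice} holds throughout.

\medskip
\noindent\emph{Claim.} Every nonempty open $W_0\subseteq W$ contains a nonempty open interval $I$ with an analytic function $a_I\colon I\to\mathbb{R}$ such that $(a_I(x),a_I'(x),\dots,a_I^{(n)}(x))\in A_{g(x)}$ for all $x\in I$.
\medskip

Choose a compact interval $J\subseteq W_0$ of positive length. Since $W\subseteq\operatorname{dom}g$, the restriction $g|_J$ is definable by (O2), and hence so are
\[
E=\{(u,x)\in\mathbb{R}^n\times J:\ u\in\pi(A_{g(x)})\},\qquad H\colon E\to\mathbb{R},\quad H(u,x)=F(u,g(x)).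
\]
For every $x\in J$ the fiber $E_x=\pi(A_{g(x)})$ has nonempty interior. By (F3), $\dim E=n+1$ and $E$ has nonempty interior. By (O3) there is a nonempty open set $\Omega\subseteq E$ on which $H$ is analytic. Pick $(u^*,x^*)\in\Omega$. Cauchy's existence theorem states that a system $v'=\Phi(v,x)$, with $\Phi$ analytic near $(u^*,x^*)$, has an analytic solution near $x^*$ with $v(x^*)=u^*$. Apply it to
\[
v_0'=v_1,\quad\dots,\quad v_{n-2}'=v_{n-1},\quad v_{n-1}'=H(v_0,\dots,v_{n-1},x),
\]
and put $a=v_0$, so that $v=(a,a',\dots,a^{(n-1)})$ and $a^{(n)}(x)=H(v(x),x)$. By continuity there is an open interval $I\ni x^*$ with $(v(x),x)\in\Omega$ for all $x\in I$. Since $\Omega\subseteq E$, we get $I\subseteq J\subseteq W_0$ and $v(x)\in\pi(A_{g(x)})$ for $x\in I$. As $a^{(n)}(x)=F(v(x),g(x))$, the implication \eqref{eq:choice} gives $(v(x),a^{(n)}(x))\in A_{g(x)}$. This proves the Claim.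

Apply Lemma~\ref{lem:glue} to the pairs $(I,a_I)$ as in the Claim. We obtain $a\in\mathcal{R}$ and a large set $O$ contained in $[\![A(a,Da,\dots,D^na,g)]\!]$. By Theorem~\ref{thm:los}, $j_n[a]=([a],[Da],\dots,[D^na])\in A_b$.
\end{proof}

\section{Quantifier elimination and the normal form}\label{sec:qe}

\begin{theorem}\label{thm:qe}
The theory $T_G$ is complete and has quantifier elimination in $L^\delta$. Every $L^\delta$-formula $\varphi(x)$ is $T_G$-equivalent to $\theta(j_kx)$ for some $k$ and some $L$-formula $\theta$.
\end{theorem}

The last statement, the \emph{normal form}, does not follow from quantifier elimination by merely pushing $\delta$ through terms, because (C) is silent about $\delta f(x)$ when $x\notin V_f$. For $f(x)=|x|$ one repairs this by cases: $y=\delta|x|$ is equivalent to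
\[
(x>0\wedge y=\delta x)\vee(x<0\wedge y=-\delta x)\vee(x=0\wedge y=0),
\]
where the first two cases use (C) for $f$, and the third uses that $|x|$ is then the real constant $0$. In general, if $e=h(w)$ with $w\notin V_h$, we rewrite $e$ as a function of fewer, independent entries of $w$, where Lemma~\ref{lem:Vf} applies. The following lemma does this once for all later uses. For $M,N\models T$ and $S\subseteq M$, a map $\tau\colon S\to N$ is \emph{$L$-elementary} if $M\models\varphi(w)\iff N\models\varphi(\tau w)$ for all $L$-formulas $\varphi$ and tuples $w$ from $S$. Such a map extends to an $L$-embedding $\bar\tau\colon\operatorname{dcl}(S)\to N$ by $\bar\tau(h(w))=h(\tau w)$; this is well defined and injective because $h(w)=h'(w')$ holds in $M$ if and only if $h(\tau w)=h'(\tau w')$ holds in $N$.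

\begin{lemma}\label{lem:prop}
Let $M,N$ be $L^\delta$-structures satisfying $T$ and \textup{(C)}, let $S\subseteq M$, and let $\tau\colon S\to N$ be $L$-elementary. Suppose that $\delta s\in\operatorname{dcl}(S)$ and $\bar\tau(\delta s)=\delta\tau(s)$ for all $s\in S$. Then $\operatorname{dcl}(S)$ is an $L^\delta$-substructure of $M$ and $\bar\tau$ is an $L^\delta$-embedding.
\end{lemma}

\begin{proof}
Let $e\in\operatorname{dcl}(S)$. By Lemma~\ref{lem:T}, $e\in\operatorname{dcl}(w_0)$ for a finite tuple $w_0$ from $S$. Let $w$ be a maximal subtuple of $w_0$ independent over $\emptyset$. By (F1), $e\in\operatorname{dcl}(w)$, so $e=h(w)$ for an $L$-symbol $h$, and $w\in V_h$ by Lemma~\ref{lem:Vf}. By (C) in $M$, $\delta e=\sum_i\partial_ih(w)\,\delta w_i$, which lies in $\operatorname{dcl}(S)$. Since $\tau$ is $L$-elementary, $\tau w\in V_h$, and (C) in $N$ gives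
\[
\bar\tau(\delta e)=\sum_i\partial_ih(\tau w)\,\bar\tau(\delta w_i)=\sum_i\partial_ih(\tau w)\,\delta\tau(w_i)=\delta h(\tau w)=\delta\bar\tau(e).\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:qe}]
\emph{Quantifier elimination.} We use the standard embedding test: a theory in a language with a constant symbol has quantifier elimination if, for all models $M,N$ with $N$ $|M|^+$-saturated, every embedding of a substructure of $M$ into $N$ extends to an embedding of $M$ into $N$. Saturation means that every set of formulas in one variable, with parameters from a subset of $N$ of size at most $|M|$, is realized in $N$ if each of its finite subsets is. By Zorn's lemma it suffices to extend by one element. So let $M,N\models T_G$ with $N$ $|M|^+$-saturated, let $A\subseteq M$ be an $L^\delta$-substructure, $\sigma\colon A\to N$ an $L^\delta$-embedding, and $a\in M\setminus A$. We extend $\sigma$ to an $L^\delta$-embedding of a substructure containing $A\cup\{a\}$. By Lemma~\ref{lem:T}, $A=\operatorname{dcl}(A)$, and $\sigma$ is $L$-elementary because $T$ has quantifier elimination.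

The image $b$ of $a$ must be chosen so that all derivatives of $b$ imitate those of $a$. Scheme (G) can impose open conditions on the lower derivatives and one equation on the top one, so we look for the first derivative of $a$ that depends on the earlier ones. Let $n$ be least with $\delta^na\in\operatorname{dcl}(A\cup\{\delta^ia:i<n\})$, and $n=\infty$ if there is no such number. Since $a\notin\operatorname{dcl}(A)$, we have $n\ge1$. By (F1), $j_ka$ is independent over $A$ for every $k<n$. If $n<\infty$, write $\delta^na=f(c,j_{n-1}a)$ with $f$ an $L$-symbol and $c$ a tuple from $A$.

Let $p(x)$ be the set of all formulas $\theta(j_kx,\sigma d)$, where $k<n$, $\theta$ is an $L$-formula, $d$ is a tuple from $A$ and $M\models\theta(j_ka,d)$, together with the formula $\delta^nx=f(\sigma c,j_{n-1}x)$ if $n<\infty$. We show that every finite subset of $p$ is realized in $N$. By adding dummy variables and taking a conjunction, finitely many formulas of the first kind combine into one, in which $k=n-1$ if $n<\infty$.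

Suppose $n<\infty$ and $M\models\theta(j_{n-1}a,d)$. The set defined by $\theta(u_0,\dots,u_{n-1},d)$ in $M$ contains a tuple independent over $A$, so it has nonempty interior by (F2). This is an $L$-property of $d$, so the set defined by $\theta(u_0,\dots,u_{n-1},\sigma d)$ in $N$ has nonempty interior. That set is the projection of the set defined by
\[
\theta(u_0,\dots,u_{n-1},\sigma d)\ \wedge\ u_n=f(\sigma c,u_0,\dots,u_{n-1}),
\]
and (G) in $N$ provides an element whose jet of order $n$ satisfies this formula.

Suppose $n=\infty$ and $M\models\theta(j_ka,d)$. The projection to the first $k$ coordinates of the set defined by $\theta(u_0,\dots,u_k,d)$ contains the tuple $(a,\dots,\delta^{k-1}a)$, which is independent over $A$. So the projection has nonempty interior by (F2) (for $k=0$, it is nonempty). The same holds in $N$ for $\sigma d$, and (G) provides an element whose jet of order $k$ satisfies $\theta(u_0,\dots,u_k,\sigma d)$.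

By saturation some $b\in N$ realizes $p$. Let $S=A\cup\{\delta^ia:i<n\}$, and let $\tau\colon S\to N$ extend $\sigma$ by $\tau(\delta^ia)=\delta^ib$. The formulas of the first kind in $p$ say that $\tau$ is $L$-elementary. We check the hypotheses of Lemma~\ref{lem:prop}. For $s\in A$ we have $\delta s\in A$ and $\sigma(\delta s)=\delta\sigma(s)$. For $s=\delta^ia$ with $i+1<n$ we have $\delta s\in S$ and $\tau(\delta s)=\delta^{i+1}b=\delta\tau(s)$. For $s=\delta^{n-1}a$ with $n<\infty$ we have $\delta s=f(c,j_{n-1}a)\in\operatorname{dcl}(S)$ and $\bar\tau(\delta s)=f(\sigma c,j_{n-1}b)=\delta^nb=\delta\tau(s)$. So $\bar\tau$ is the required extension.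

\emph{Jets determine types.} Let $M,N\models T_G$, and let $a\in M^m$, $b\in N^m$ be such that $j_ka$ and $j_kb$ satisfy the same $L$-formulas for every $k$. Let $S=\{\delta^ia_l:i\in\mathbb{N},\ 1\le l\le m\}$. The rule $\tau(\delta^ia_l)=\delta^ib_l$ gives a well-defined $L$-elementary map on $S$; moreover $\delta S\subseteq S$ and $\tau(\delta s)=\delta\tau(s)$ for $s\in S$. By Lemma~\ref{lem:prop}, $\bar\tau$ is an $L^\delta$-embedding of a substructure of $M$ into $N$ that sends $a$ to $b$. So $a$ and $b$ satisfy the same quantifier-free $L^\delta$-formulas, and by quantifier elimination the same $L^\delta$-formulas.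

\emph{Completeness.} Take $m=0$. The hypothesis holds for all $M,N\models T_G$ because $T$ is complete; the common substructure is $\operatorname{dcl}(\emptyset)=\mathbb{R}$ with $\delta=0$. So any two models of $T_G$ satisfy the same sentences, and models exist by Theorem~\ref{thm:model}.

\emph{Normal form.} Let $\Delta$ be the set of formulas $\theta(j_kx)$ with $k\in\mathbb{N}$ and $\theta$ an $L$-formula. It is nonempty and, up to dummy variables, closed under Boolean combinations. A standard consequence of compactness states that if such a set $\Delta$ has the property that any two tuples in models of a theory satisfying the same formulas from $\Delta$ satisfy the same formulas, then every formula in $x$ is equivalent in the theory to a member of $\Delta$. The property was just proved.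
\end{proof}

\section{NIP, distality, strongness and counting types}\label{sec:tame}

By Theorems~\ref{thm:model} and~\ref{thm:qe}, the $L^\delta$-theory of $K_{\mathfrak{m}}$ is $T_G$ for every $\mathfrak{m}$. An $(L_0\cup\{\delta\})$-sentence belongs to $T_{\mathfrak{m}}$ if and only if its translation into $L^\delta$ follows from $T_G$, so $T_{\mathfrak{m}}$ does not depend on $\mathfrak{m}$. The properties considered below concern families of definable sets and are unchanged under definitional expansion, so the remaining assertions of Theorem~\ref{thm:main} may be proved for $T_G$.

The positive results share one mechanism. Applied to the tuple $(x,y)$, the normal form says that every $L^\delta$-formula $\varphi(x;y)$ is equivalent to $\theta(j_kx;j_ky)$ for an $L$-formula $\theta(u;v)$. So the maps $a\mapsto j_ka$, $b\mapsto j_kb$, which are injective, embed the bipartite graph defined by $\varphi$ in a model $M\models T_G$ into the graph defined by $\theta$ in the o-minimal $L$-reduct of $M$.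

\subsection*{NIP}
Suppose that $\varphi(a_i;b_S)$ holds exactly when $i\in S$, in some $M\models T_G$. Then $\theta(j_ka_i;j_kb_S)$ holds exactly when $i\in S$, so $\theta$ has the independence property in $T$. This is impossible, since o-minimal theories are NIP (Pillay--Steinhorn; van den Dries). Hence $T_G$ is NIP.

\subsection*{Distality}
We use distality only through a characterization by formulas. A \emph{strong honest definition} of $\varphi(x;y)$ is a formula $\psi(x;z_1,\dots,z_t)$ with $|z_i|=|y|$ such that for every model $M$, every finite $C\subseteq M^{|y|}$ with $|C|\ge2$ and every $a\in M^{|x|}$ there is $d\in C^t$ with the following property: $\psi(a;d)$ holds, and for all $a'\in M^{|x|}$ with $\psi(a';d)$ and all $c\in C$ we have $\varphi(a';c)\leftrightarrow\varphi(a;c)$. In words, boundedly many elements of $C$ define a set around $a$ on which no $\varphi(x;c)$, $c\in C$, changes its truth value. An NIP theory is distal if and only if every formula has a strong honest definition \cite[Theorem~21]{CS}, and o-minimal theories are distal \cite{Simon}.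

Let $\varphi(x;y)$ be equivalent to $\theta(j_kx;j_ky)$, let $\psi_\theta(u;w_1,\dots,w_t)$ be a strong honest definition of $\theta(u;v)$ in $T$, and put
\[
\psi(x;z_1,\dots,z_t)=\psi_\theta(j_kx;j_kz_1,\dots,j_kz_t).
\]
Given $M\models T_G$, $C$ and $a$, the set $j_kC=\{j_kc:c\in C\}$ has $|C|\ge2$ elements. Apply the defining property of $\psi_\theta$ to $j_kC$ and $j_ka$. The parameters it provides have the form $j_kd_1,\dots,j_kd_t$ with $d=(d_1,\dots,d_t)\in C^t$, and $\psi(a;d)$ holds. If $\psi(a';d)$ holds, then $j_ka'$ satisfies $\psi_\theta(u;j_kd_1,\dots,j_kd_t)$, so $\theta(j_ka';j_kc)\leftrightarrow\theta(j_ka;j_kc)$, that is, $\varphi(a';c)\leftrightarrow\varphi(a;c)$, for all $c\in C$. So $\psi$ is a strong honest definition of $\varphi$, and the NIP theory $T_G$ is distal.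

\subsection*{Failure of strongness}
Let $\kappa\le\omega$, and consider formulas $\varphi_i(x;y_i)$ and parameters $b_{ij}$ for $i<\kappa$, $j\in\mathbb{N}$, where $x$ is a finite tuple. This array is an \emph{inp-pattern} of depth $\kappa$ if each row $\{\varphi_i(x;b_{ij}):j\in\mathbb{N}\}$ is $k_i$-inconsistent for some integer $k_i$ (any $k_i$ of its members are jointly inconsistent) and each path $\{\varphi_i(x;b_{i\eta(i)}):i<\kappa\}$, $\eta\colon\kappa\to\mathbb{N}$, is consistent. It is an \emph{ict-pattern} if for each $\eta$ the path together with all $\neg\varphi_i(x;b_{ij})$, $j\ne\eta(i)$, is consistent. A theory is \emph{strong} if it has no inp-pattern of depth $\omega$, \emph{strongly dependent} if it has no ict-pattern of depth $\omega$, and \emph{dp-minimal} if it has no ict-pattern of depth $2$ with $|x|=1$. The depth of a pattern counts independent degrees of freedom of $x$, and by (G) each derivative supplies one.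

Let $x$ be a single variable, let $\varphi_i(x;y)$ be $y<\delta^ix<y+1$ for $i\in\mathbb{N}$, and let $b_{ij}=j$. Each row is $2$-inconsistent, since the intervals $(j,j+1)$ are pairwise disjoint. Given $\eta\colon\mathbb{N}\to\mathbb{N}$ and $n$, the projection of the box $\prod_{i\le n}(\eta(i),\eta(i)+1)$ to the first $n$ coordinates is nonempty and open, so (G) gives an element $a$ with $\varphi_i(a;\eta(i))$ for all $i\le n$. By compactness every path is consistent. This is an inp-pattern of depth $\omega$, so $T_G$ is not strong. Because the rows are $2$-inconsistent, a realization of a path satisfies $\neg\varphi_i(x;j)$ for $j\ne\eta(i)$, so the array is also an ict-pattern of depth $\omega$, and its first two rows form one of depth $2$. Hence $T_G$ is neither strongly dependent nor dp-minimal. This completes the proof of Theorem~\ref{thm:main}.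

\subsection*{Counting types}
For a formula $\varphi(x;y)$, a model $M$ and a finite set $C\subseteq M^{|y|}$, the \emph{$\varphi$-types in $x$ over $C$} correspond to the subsets $\{c\in C:M\models\varphi(a;c)\}$ with $a\in M^{|x|}$. In a weakly o-minimal theory, in particular in $T$, the number of $\theta$-types in $u$ over a set of $t$ parameters is $O(t^{|u|})$, with a constant depending only on $\theta(u;v)$ \cite{ADHMS}. In $T_G$, and so in each $T_{\mathfrak{m}}$, the exponent is the number of jet coordinates that the formula reads.

\begin{theorem}\label{thm:vc}
If $\varphi(x;y)$ is $T_G$-equivalent to $\theta(j_kx;j_ly)$ with $\theta$ an $L$-formula, then the number of $\varphi$-types in $x$ over sets of $t$ parameters is $O(t^{(k+1)|x|})$. For all $k\ge0$ and $m\ge1$ the exponent is attained: there are a formula $\varphi$ of this form with $|x|=m$ and a real $\varepsilon>0$ such that for infinitely many $t$ some set of $t$ parameters has at least $\varepsilon t^{(k+1)m}$ $\varphi$-types.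
\end{theorem}

\begin{proof}
Let $|C|=t$. The bijection $c\mapsto j_lc$ from $C$ to $j_lC$ carries $\{c\in C:\varphi(a;c)\}$ to $\{v\in j_lC:\theta(j_ka;v)\}$. So there are at most as many $\varphi$-types over $C$ as $\theta$-types in $u$ over $j_lC$, where $|u|=(k+1)|x|$, and the bound for $T$ applies.

For sharpness we want one formula that can compare any chosen jet coordinate with a threshold; an extra parameter $z$ selects the coordinate. Let $q=(k+1)m$, fix distinct integers $c_{i,p}$ for $0\le i\le k$, $1\le p\le m$, and let $\varphi(x;y,z)$, with single variables $y,z$, be
\[
\bigvee_{i,p}\bigl(z=c_{i,p}\wedge\delta^ix_p<y\bigr).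
\]
This is an $L$-formula in $j_kx$ and $(y,z)$. For $N\ge1$ let $C$ be the set of the $t=qN$ pairs $(r,c_{i,p})$ with $r\in\{1,\dots,N\}$. Let $s=(s_{i,p})$ be any family of integers in $\{0,\dots,N\}$. For each $p$, scheme (G) applied to the open box $\prod_{i\le k}(s_{i,p},s_{i,p}+1)$ gives $a_p$ with $s_{i,p}<\delta^ia_p<s_{i,p}+1$ for all $i\le k$. For $a=(a_1,\dots,a_m)$, the formula $\varphi(a;r,c_{i,p})$ holds if and only if $\delta^ia_p<r$, that is, if and only if $r>s_{i,p}$. So the $\varphi$-type of $a$ over $C$ determines $s$, and there are at least $(N+1)^q\ge q^{-q}t^q$ types.
\end{proof}

Taking $m=1$ and letting $k$ grow, we see that no single exponent bounds the number of types for all formulas in one variable $x$; in other words, such formulas have unbounded VC density.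

\begin{thebibliography}{9}

\bibitem{ADHMS}
Aschenbrenner, Dolich, Haskell, Macpherson and Starchenko,
\emph{VC density in some theories without the independence property I},
Trans. Amer. Math. Soc. (2016).

\bibitem{CS}
Chernikov and Simon,
\emph{Externally definable sets and dependent pairs II},
Trans. Amer. Math. Soc. (2015).

\bibitem{vdDMM94}
van den Dries, Macintyre and Marker,
Ann. of Math. (1994).

\bibitem{vdDM94}
van den Dries and Miller,
\emph{On the real exponential field with restricted analytic functions},
Israel J. Math. (1994).

\bibitem{vdDM96}
van den Dries and Miller,
\emph{Geometric categories and o-minimal structures},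
Duke Math. J. (1996).

\bibitem{FK}
Fornasiero and Kaplan,
\emph{Generic derivations on o-minimal structures},
J. Math. Log. (2021).

\bibitem{Hanson}
James E. Hanson,
\emph{A natural haystack of differentially closed fields},
arXiv:2606.28663 (2026).

\bibitem{Simon}
Simon,
\emph{Distal and non-distal NIP theories},
Ann. Pure Appl. Logic (2013).

\end{thebibliography}
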